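# Circuits do not detect distance reduction: two triangles joined by a layered graph

## Theorem 1 and the conjecture it refutes

**Theorem 1.** For $k\ge 1$ let $G_k$ be the following graph. Take layers $L_0=\{a\}$, then $L_1,\dots,L_{2k+1}$ with two vertices each, then $L_{2k+2}=\{c\}$. Join every vertex of $L_i$ to every vertex of $L_{i+1}$ for $0\le i\le 2k+1$, with no other edges; call this graph $H=H_k$. Add new vertices $t_1,t_2,s_1,s_2$ and the two triangles $T_a=\{at_1,at_2,t_1t_2\}$ and $T_c=\{cs_1,cs_2,s_1s_2\}$. Let $M$ be any minimal Markov basis of the toric ideal $I_{G_k}$. Then $M$ reduces the distance of every circuit of $A_{G_k}$, but $M$ is not distance-reducing. More precisely, there is one fiber whose points give $(2^k-1)^2$ moves $\alpha-\beta$, all of them primitive, whose distance $M$ does not reduce.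

Most of the words in this statement need unpacking. First, here is what the theorem refutes. Clarke, Kosta and Milner ("Distance Reduction in Bouquet Decompositions and Toric Ideals of Graphs", arXiv:2605.13662, 2026) state the following conjecture: for a simple graph $G$ and a minimal Markov basis $M$ of $I_G$, the set $M$ is distance-reducing if and only if it reduces the distance of the circuits of $A_G$. The direction "only if" is trivial, because a circuit is a particular move. Theorem 1 says that "if" fails, and that it fails for every choice of $M$. Already $k=1$ is enough: with $L_1=\{u_1,u_2\}$, $L_2=\{v_1,v_2\}$, $L_3=\{y_1,y_2\}$ the edges of $G_1$ are $au_i$, $u_iv_j$, $v_iy_j$, $y_jc$ and the two triangles, so $G_1$ has 12 vertices and 18 edges. You may take $k=1$ throughout.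

We shall also prove two companion statements. The first says how close $G_1$ comes to satisfying the conjecture, the second gives a class of graphs where the conjecture is true.

**Theorem 2.** For every minimal Markov basis $M$ of $I_{G_1}$ there is, up to sign, exactly one nonzero move $z_0$ whose distance $M$ does not reduce, and $M\cup\{z_0\}$ is distance-reducing.

**Theorem 3.** If no connected component of the simple graph $G$ contains two vertex-disjoint odd cycles, then an arbitrary set of moves $M$ is distance-reducing if and only if it reduces the distance of the circuits of $A_G$. If $G$ is bipartite, every minimal Markov basis of $I_G$ is distance-reducing.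

The only odd cycles of $G_k$ are the two disjoint triangles (Section "The circuits of $A_{G_k}$" gives the reason). So the hypothesis of Theorem 3 cannot be relaxed even to "exactly two odd cycles".

## Moves, fibers, circuits, and what it means to reduce a distance

Let $G$ be a finite simple graph with $n$ edges. Its incidence matrix $A_G$ has rows indexed by vertices and columns by edges, with $(A_G)_{i,e}=1$ if $i\in e$ and $0$ otherwise. For $u\in\mathbb N^n$, think of $u$ as a multiset of edges; then $A_Gu$ is its degree vector. We identify an edge with the corresponding unit vector, so that $at_1+at_2$ is a vector in $\mathbb N^n$. Write $u=u^+-u^-$ with $u^\pm\in\mathbb N^n$ of disjoint supports, and $|u|=\|u\|_1$.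

**Definition (fiber, move).** The fiber of $b\in A_G\mathbb N^n$ is $\mathcal F_b=\{u\in\mathbb N^n: A_Gu=b\}$. A move is an element of $\ker_{\mathbb Z}(A_G)$.

If $x,y$ lie in a common fiber, $x-y$ is a move. Conversely, for a move $z$ the points $z^+$ and $z^-$ lie in a common fiber. Every column of $A_G$ sums to $2$, so $|m^+|=|m^-|$ for every move $m$, and all points of a fiber have the same $1$-norm.

**Definition (Markov basis).** The toric ideal is $I_G=\langle x^u-x^v: u,v\in\mathbb N^n,\ A_Gu=A_Gv\rangle$ in $k[e\mid e\in E(G)]$, over a field $k$. A Markov basis is a set $M$ of moves such that the binomials $x^{m^+}-x^{m^-}$, $m\in M$, generate $I_G$. It is minimal if these binomials form a minimal generating set.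

**Definition (circuit).** A circuit of $A_G$ is a nonzero $z\in\ker_{\mathbb Z}(A_G)$ whose support is minimal among the supports of nonzero kernel elements, and whose entries have greatest common divisor $1$.

Two examples. For an even cycle $C$ in $G$ let $z_C\in\{0,\pm1\}^{n}$ be its alternating vector, defined up to sign; it lies in the kernel. Deleting an edge of $C$ leaves a path, and a path supports no nonzero kernel vector (start at an end vertex). So $z_C$ is a circuit. The second example has an entry $2$. Take the triangles $T_a$, $T_c$ and a path $a,h,c$, and nothing else. If $z$ is a move and $z_{t_1t_2}=\xi$, the equations at $t_1,t_2,a,h$ force $z_{at_1}=z_{at_2}=-\xi$, $z_{ah}=2\xi$, $z_{hc}=-2\xi$. The equations at $s_1,s_2,c$ then force $z_{cs_1}=z_{cs_2}=\xi$ and $z_{s_1s_2}=-\xi$. So the kernel is one-dimensional, and its generator is the circuit whose binomial is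
$$(at_1)(at_2)(hc)^2(s_1s_2)-(t_1t_2)(ah)^2(cs_1)(cs_2).$$

**Definition (distance reduction, Aoki–Takemura, for the $1$-norm).** A set of moves $M$ reduces the distance of a pair $x\ne y$ in a common fiber if there are $m\in M$ and $\varepsilon\in\{1,-1\}$ such that either $x+\varepsilon m\in\mathbb N^n$ and $\|x+\varepsilon m-y\|_1<\|x-y\|_1$, or $y+\varepsilon m\in\mathbb N^n$ and $\|y+\varepsilon m-x\|_1<\|x-y\|_1$. It is distance-reducing if it does so for every pair of distinct points of every fiber. For a move $z\ne0$, we say that $M$ reduces (the distance of) $z$ if it reduces the pair $(z^+,z^-)$. This is unchanged under $z\mapsto -z$.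

Example: on the $4$-cycle with alternating vector $z_C=(1,-1,1,-1)$, the fiber of $(2,2,2,2)$ is $(2,0,2,0),(1,1,1,1),(0,2,0,2)$. With $M=\{z_C\}$, one step takes the first point from distance $8$ to distance $4$ of the last.

**Definition (conformal, primitive).** A sum $z=z'+z''$ is conformal if $z^+=z'^++z''^+$ and $z^-=z'^-+z''^-$; in words, nothing cancels. A nonzero move is primitive if it is not a conformal sum of two nonzero moves.

Example: on the $4$-cycle, $2z_C=z_C+z_C$ is conformal, while $z_C=2z_C+(-z_C)$ is not, and $z_C$ is primitive.

## The complete graph $K_4$ by hand

Let us see how a minimal Markov basis can fail to reduce a distance. In $K_4$ the fiber of $(1,1,1,1)$ consists of the three perfect matchings $\mu_1,\mu_2,\mu_3$, which have pairwise disjoint supports. Any two are at distance $4$.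

Let $M$ be a minimal Markov basis. We use a fact proved as Lemma 3 below: any two points of a fiber are joined by steps from $\pm M$ inside the fiber. So the graph on $\{\mu_1,\mu_2,\mu_3\}$ whose edges are the differences lying in $\pm M$ is connected and has at least two edges. It cannot have three, since $(x^{\mu_1}-x^{\mu_2})+(x^{\mu_2}-x^{\mu_3})=x^{\mu_1}-x^{\mu_3}$ would make one generator redundant. So one pair, say $\mu_1,\mu_3$, is not joined directly. From $\mu_1$ the only step available leads to $\mu_2$, and $\|\mu_2-\mu_3\|_1=4=\|\mu_1-\mu_3\|_1$. The same holds from $\mu_3$. So $M$ does not reduce $\mu_1-\mu_3$.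

This is no counterexample, because $\mu_1-\mu_3$ is the alternating vector of a $4$-cycle, hence a circuit: both sides of the conjecture fail for $K_4$. But it shows a mechanism to keep in mind. Points with disjoint supports are all equally far apart, and minimality of $M$ allows few direct connections. To refute the conjecture, we must make this happen at pairs that do not come from circuits.

## Four tools valid for every simple graph

In this section $G$ is any finite simple graph.

The first tool lets us pass from a move to a larger one.

**Lemma 1.** Let $z=z'+z''$ be a conformal sum of moves with $z'\neq0$. If $M$ reduces $z'$, then $M$ reduces every pair $x,y$ in a common fiber with $x-y=z$; in particular $M$ reduces $z$. Consequently, $M$ is distance-reducing if and only if it reduces every nonzero move.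

*Proof.* Let $w\ge0$ be the entrywise minimum of $x$ and $y$, so that $x=z^++w$ and $y=z^-+w$. Suppose first that $z'^++\varepsilon m\ge0$ and $\|z'+\varepsilon m\|_1<\|z'\|_1$. Then $x+\varepsilon m=(z'^++\varepsilon m)+z''^++w\ge0$, and
$$\|x+\varepsilon m-y\|_1=\|z'+\varepsilon m+z''\|_1\le\|z'+\varepsilon m\|_1+\|z''\|_1<\|z'\|_1+\|z''\|_1=\|z\|_1=\|x-y\|_1,$$
where $\|z'\|_1+\|z''\|_1=\|z\|_1$ is conformality. The case where the step starts at $z'^-$ is the same with $x,y$ exchanged. For the last sentence of the lemma, take $z''=0$: if $M$ reduces $z=x-y$, it reduces the pair $x,y$; conversely $(z^+,z^-)$ is itself a pair of distinct points of a fiber. $\square$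

The second tool recognizes a reducing step without computing norms.

**Lemma 2.** Let $z$ be a nonzero move and $m\in M\cup(-M)$. If $m^-\le z^+$ and $\operatorname{supp}m^+\cap\operatorname{supp}z^-\ne\emptyset$, then $M$ reduces $z$. The same holds with $z$ replaced by $-z$. In particular $M$ reduces $z$ if $z\in\pm M$.

*Proof.* We have $z^++m=(z^+-m^-)+m^+\ge0$. Also $z+m=(z^+-m^-)-(z^--m^+)$, so
$$\|z+m\|_1\le|z^+|-|m^-|+\|z^--m^+\|_1<|z^+|-|m^-|+|z^-|+|m^+|=\|z\|_1.$$
The strict inequality holds because $z^-$ and $m^+$ share an edge, and the last equality uses $|m^+|=|m^-|$. Reducing $-z$ is the same as reducing $z$. For the last sentence take $m=-z$: then $m^-=z^+$ and $m^+=z^-\ne0$. $\square$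

The third tool forces moves to belong to $M$.

**Lemma 3 (Diaconis–Sturmfels, Ann. Statist. 26 (1998), Thm 3.1).** If $M$ is a Markov basis of $I_G$, any two points $p,q$ of a fiber are joined by a path inside the fiber whose steps are elements of $\pm M$. Consequently, if $\mathcal F_d=\{p,q\}$ with $p\ne q$, then $p-q\in\pm M$.

*Proof.* Let $\Gamma$ be the set of points that can be reached from $p$ by such paths. Since $x^p-x^q\in I_G$, we can write $x^p-x^q=\sum_jc_jx^{w_j}(x^{m_j^+}-x^{m_j^-})$ with $c_j\in k$ and $m_j\in M$. Let $\ell$ be the linear functional with $\ell(x^u)=1$ if $u\in\Gamma$ and $\ell(x^u)=0$ otherwise. The points $w_j+m_j^+$ and $w_j+m_j^-$ differ by one step $m_j$, so they are both in $\Gamma$ or both outside, and $\ell$ kills every term of the sum. Hence $\ell(x^q)=\ell(x^p)=1$, so $q\in\Gamma$. If the fiber is $\{p,q\}$, a path from $p$ to $q$ must contain a step between $p$ and $q$. $\square$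

The fourth tool treats alternating patterns. A cycle is *chordless* if no edge of $G$ joins two of its vertices that are not consecutive on it.

**Lemma 4.** Let $M$ be a Markov basis of $I_G$.

(i) If $C$ is a chordless even cycle, then $z_C\in\pm M$.

(ii) Let $z$ be a nonzero move and $Q$ a path in $G$ of odd length at least $3$ whose edges lie in $\operatorname{supp}z$ with signs alternating along $Q$. Suppose the ends of $Q$ are joined by an edge $f$ and $D=Q\cup f$ is a chordless cycle. Then $M$ reduces $z$.

(iii) If $C$ is an even cycle whose induced subgraph $G[V(C)]$ is bipartite, then $M$ reduces $z_C$.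

*Proof.* (i) The degree vector of $z_C^+$ is $1$ on $V(C)$ and $0$ elsewhere. So its fiber consists of the perfect matchings of $G[V(C)]=C$. There are exactly two, $z_C^+$ and $z_C^-$. Use Lemma 3.

(ii) $D$ is an even cycle, so $z_D\in\pm M$ by (i). Since $Q$ has odd length, its two end edges have the same sign in $z$; replacing $z$ by $-z$ we may assume that this sign is $+$. In $z_D$ the edges of $Q$ alternate too, and $f$ has the sign opposite to that of the end edges. So some $m=\pm z_D$ has $m^-$ equal to the sum of the positive edges of $Q$, and $m^+$ equal to the sum of $f$ and the negative edges of $Q$. Then $m^-\le z^+$, since a positive edge has $z_e\ge1$. As $Q$ has length at least $3$, it has a negative edge, and this edge lies in $\operatorname{supp}m^+\cap\operatorname{supp}z^-$. Apply Lemma 2.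

(iii) If $C$ is chordless, then $z_C\in\pm M$ and Lemma 2 applies. Otherwise choose a chord $f$ of $C$ and one of the two arcs $Q$ of $C$ between its ends, so that $Q$ has as few edges as possible among all such choices. Let $D=Q\cup f$. Since $G[V(C)]$ is bipartite, $D$ is an even cycle, so $Q$ has odd length; as $f$ is a chord, the length is not $1$, so it is at least $3$. We claim that $D$ is chordless. A chord $g$ of $D$ joins two vertices of $Q$ that are not consecutive on $Q$ and are not the two ends of $Q$. Then $g$ is not an edge of $C$: an edge of $C$ outside $Q$ with both ends on $Q$ joins the two ends of $Q$, and $g$ does not. So $g$ is a chord of $C$, and the part of $Q$ between its ends is a shorter arc, contradicting the choice. Now (ii) applies with $z=z_C$, whose signs alternate along $Q$. $\square$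

In (iii) bipartiteness matters: the $4$-cycle with alternating vector $\mu_1-\mu_3$ in $K_4$ is even, but it is not reduced.

## Circuits inside moves, and the proof of Theorem 3

How would one try to prove the conjecture? Lemma 1 suggests it: given a move $z$, find a circuit $g$ that is a conformal summand of $z$, and let $M$ reduce $g$. We carry this out as far as it goes. Finding a circuit with the right signs is always possible.

**Lemma 5.** For every move $z\ne0$ there is a circuit $g$ with $\operatorname{supp}g^+\subseteq\operatorname{supp}z^+$ and $\operatorname{supp}g^-\subseteq\operatorname{supp}z^-$.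

*Proof.* Among the nonzero $w\in\ker_{\mathbb Q}(A_G)$ with $\operatorname{supp}w^\pm\subseteq\operatorname{supp}z^\pm$ choose one of minimal support. Suppose its support is not minimal among the supports of all nonzero kernel vectors. Then there is $0\ne w'\in\ker_{\mathbb Q}(A_G)$ with $\operatorname{supp}w'\subsetneq\operatorname{supp}w$, and we choose the sign of $w'$ so that $w_iw'_i>0$ for some $i$. Put $\lambda=\min\{w_i/w'_i: w_iw'_i>0\}>0$ and look at $w-\lambda w'$. Where $w_iw'_i>0$, the entry keeps the sign of $w_i$ or becomes $0$, and it becomes $0$ where the minimum is attained. Where $w_iw_i'<0$ the entry keeps the sign of $w_i$. Where $w'_i=0$ it is unchanged, and this does happen on $\operatorname{supp} w$, so $w-\lambda w'\ne0$. Thus $w-\lambda w'$ is a nonzero kernel vector, sign-compatible with $w$, of smaller support: a contradiction. Scale $w$ by a positive rational to integer entries with greatest common divisor $1$. $\square$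

Next we need to know what circuits look like. The supports of the circuits of $A_G$ are described by Villarreal (*Rees algebras of edge ideals*, Comm. Algebra 23 (1995), Prop. 4.2): an even cycle, or two odd cycles meeting in exactly one vertex, or two vertex-disjoint odd cycles joined by a path. We prove the parts we use.

**Lemma 6.** Let $g$ be a circuit and $S$ the graph formed by the edges of $\operatorname{supp}g$.

(i) $S$ is connected and all its degrees are at least $2$.

(ii) If $h\in\ker_{\mathbb Z}(A_G)$ is nonzero with $\operatorname{supp}h\subseteq\operatorname{supp}g$ and its entries have greatest common divisor $1$, then $g=\pm h$.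

(iii) Either $g=\pm z_C$ for an even cycle $C$, or $S$ contains at least two cycles and all its cycles are odd.

*Proof.* (i) At a vertex of degree $1$ in $S$ the kernel equation would give $g_e=0$ on its edge. If $S$ were disconnected, the restriction of $g$ to one component would be a nonzero kernel vector of smaller support.

(ii) By minimality $\operatorname{supp}h=\operatorname{supp}g$. Some rational combination $g-\lambda h$ vanishes at a coordinate of the common support, so it has smaller support, and hence it is $0$. Both vectors have greatest common divisor $1$, so $\lambda=\pm1$.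

(iii) If $S$ contains an even cycle $C$, then $g=\pm z_C$ by (ii). Suppose all cycles of $S$ are odd. There is at least one, because all degrees are at least $2$. If there is exactly one, removing one of its edges leaves a tree, so $|E(S)|=|V(S)|$; the degrees are at least $2$ and sum to $2|V(S)|$, so all are $2$, and the connected graph $S$ is an odd cycle. But then the kernel equations say that $g$ changes sign from each edge to the next, and going once around the odd cycle gives $g_e=-g_e$, so $g=0$: a contradiction. $\square$

**Lemma 7.** If no connected component of $G$ contains two vertex-disjoint odd cycles, every circuit of $A_G$ has entries in $\{0,\pm1\}$. If $G$ is bipartite, every circuit is $\pm z_C$ for an even cycle $C$.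

*Proof.* Let $g$ be a circuit, with $S$ as in Lemma 6. If $g=\pm z_C$ we are done; this is always the case if $G$ is bipartite, by Lemma 6(iii). Otherwise $S$ contains two distinct odd cycles $C_1,C_2$ and no even cycle. Since $S$ is connected, the hypothesis says that $C_1,C_2$ have a common vertex.

Suppose they had two common vertices. Take an edge of $C_2$ that is not in $C_1$ and follow $C_2$ from it in both directions until the first vertices of $C_1$. This gives two different vertices $x,y$ of $C_1$, and a path of $C_2$ between them with no inner vertex on $C_1$ and no edge of $C_1$. Together with the two arcs of $C_1$ we have three paths from $x$ to $y$, disjoint except for their ends. Two of them have lengths of the same parity, and their union is an even cycle in $S$: a contradiction.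

So $C_1,C_2$ meet in exactly one vertex $v$. Starting at $v$, put signs $+,-,+,\dots,+$ on the edges around $C_1$, and $-,+,-,\dots,-$ on the edges around $C_2$. At $v$ the sum is $2-2=0$, and at every other vertex it is $0$. This is a kernel vector with entries $\pm1$ and support in $\operatorname{supp}g$, so it is $\pm g$ by Lemma 6(ii). $\square$

**Proof of Theorem 3.** If $M$ is distance-reducing, it reduces the circuits, which are nonzero moves. Conversely, assume $M$ reduces all circuits, and let $z\ne0$ be a move. Let $g$ be the circuit of Lemma 5. By Lemma 7 its entries are $0,\pm1$, so $\operatorname{supp}g^\pm\subseteq\operatorname{supp}z^\pm$ gives $g^\pm\le z^\pm$. Hence $z=g+(z-g)$ is a conformal sum, and $M$ reduces $z$ by Lemma 1. As $z$ was arbitrary, $M$ is distance-reducing, again by Lemma 1.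

If $G$ is bipartite, every circuit is $\pm z_C$ with $C$ an even cycle, and every Markov basis reduces it by Lemma 4(iii). By the first part, every minimal Markov basis is distance-reducing. $\square$

## Where entries $\pm2$ stop the argument

The proof used the hypothesis at exactly one point: to pass from $\operatorname{supp}g^\pm\subseteq\operatorname{supp}z^\pm$ to $g^\pm\le z^\pm$. If $g$ has an entry $2$ where $z$ has an entry $1$, the circuit is not a conformal summand and nothing follows.

The smallest place to see this is the recipe of Theorem 1 with $k=0$: two triangles and two paths $P=(a,h,c)$, $P'=(a,h',c)$. Consider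
$$z=(at_1+at_2+hc+h'c+s_1s_2)-(t_1t_2+ah+ah'+cs_1+cs_2),$$
which is a move. By Lemma 6 a circuit here is $\pm z_C$ for the only even cycle $C=(a,h,c,h')$, or its support contains both triangles and one of the two paths, so that up to sign it is the circuit with entries $\pm2$ found earlier, for $P$ or for $P'$; call these $z_P,z_{P'}$. Which circuits have signs compatible with $z$? Not $\pm z_C$, which has opposite signs on $ah$ and $ah'$ while $z$ is negative on both. So only $z_P$ and $z_{P'}$, and neither satisfies $g^+\le z^+$. In fact $z=\tfrac12(z_P+z_{P'})$.

Is $z$ a counterexample? No. In the fiber of $z^+$, either $t_1t_2$ is used once and $at_1,at_2$ not at all, or the other way round. The degrees then determine everything, so the fiber is $\{z^+,z^-\}$, and $z\in\pm M$ by Lemma 3.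

This failure tells us what to build. We want a move like $z$, halfway between two circuits, in a fiber with more points. The fiber should fall into two classes $\mathcal A\ni z^+$ and $\mathcal B\ni z^-$ with disjoint supports, so that moving around inside a class never changes the distance to the other class. This is the $K_4$ mechanism again. If each class is connected by quadratic moves that lie in $M$ anyway, minimality leaves room for only one bridge $\alpha_0-\beta_0$ between the classes. If both classes have at least two points, a pair that avoids $\alpha_0$ and $\beta_0$ cannot be reduced. If one class is a single point, every pair contains an end of the bridge, so we need two points on both sides. On the other hand, the fibers of the circuits $z_P$ should keep classes of size one.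

A class gets a second point from a $K_{2,2}$ with degrees $1$: it has two perfect matchings. The positive edges of $z_P$ sit between layers $L_i,L_{i+1}$ with $i$ odd, the negative edges between layers with $i$ even. So $L_1,L_2$ should form a $K_{2,2}$ for $\mathcal A$, and $L_2,L_3$ a $K_{2,2}$ for $\mathcal B$. That is $G_1$.

## The fibers of $G_k$ and the single bridge

From here on $k\ge1$. Let $d\in\mathbb N^{V(G_k)}$ satisfy
$$d(a)=d(c)=2,\quad d(t_i)=d(s_i)=1,\quad \textstyle\sum_{x\in L_i}d(x)=2\ \ (1\le i\le 2k+1).\tag{1}$$
Call $L_i$ *split* for $d$ if its two degrees are $1,1$, and *concentrated* if they are $2,0$ in some order.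

**Lemma 8.** $\mathcal F_d=\mathcal A\sqcup\mathcal B$, where every $\alpha\in\mathcal A$ is supported on $at_1,at_2,s_1s_2$ and edges between $L_i,L_{i+1}$ with $i$ odd, and contains $at_1,at_2,s_1s_2$; every $\beta\in\mathcal B$ is supported on $t_1t_2,cs_1,cs_2$ and edges between $L_i,L_{i+1}$ with $i$ even, and contains $t_1t_2$. In particular, elements of $\mathcal A$ and of $\mathcal B$ have disjoint supports. Moreover $|\mathcal A|=2^\mu$ and $|\mathcal B|=2^\nu$ with
$$\mu=\#\{1\le i\le k: L_{2i-1},L_{2i}\text{ both split}\},\qquad \nu=\#\{1\le i\le k: L_{2i},L_{2i+1}\text{ both split}\}.$$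

*Proof.* Let $w\in\mathcal F_d$ and $\tau=w(t_1t_2)$. The degree of $t_i$ is $1$, so $\tau\in\{0,1\}$ and $w(at_1)=w(at_2)=1-\tau$. Let $e_i$ be the total of $w$ on the edges between $L_i$ and $L_{i+1}$. At $a$ we get $e_0=2-2(1-\tau)=2\tau$. Summing over the vertices of $L_i$ gives $e_{i-1}+e_i=2$ for $1\le i\le2k+1$.

If $\tau=0$, then $e_i=0$ for even $i$ and $e_i=2$ for odd $i$. In particular $e_{2k+1}=2$, so the degree of $c$ is used up, $w(cs_1)=w(cs_2)=0$, and $w(s_1s_2)=1$. For $1\le i\le k$, the edges between $L_{2i-1}$ and $L_{2i}$ carry the whole degree of these four vertices, so $w$ there is a $2\times2$ matrix of nonnegative integers with margins given by $d$. On the edges between $L_{2k+1}$ and $c$, $w$ is determined by $d$.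

If $\tau=1$, then $e_i=2$ for even $i$ and $e_i=0$ for odd $i$. So $e_{2k+1}=0$ and $w(cs_1)+w(cs_2)=2$; each is at most $1$, so both are $1$, and $w(s_1s_2)=0$. On the edges between $a$ and $L_1$, $w$ is determined, and between $L_{2i}$ and $L_{2i+1}$, $1\le i\le k$, it is a $2\times2$ matrix with margins given by $d$.

Conversely, all these choices give elements of $\mathcal F_d$. A $2\times2$ matrix with both margins $(1,1)$ can be chosen in $2$ ways. If one margin is $(2,0)$ or $(0,2)$, one line is zero and the other is forced, so there is $1$ way. $\square$

**Lemma 9.** Let $M$ be a minimal Markov basis of $I_{G_k}$ and $d$ as in (1). Up to sign, $M$ contains exactly one element of the form $\alpha-\beta$ with $\alpha\in\mathcal A$, $\beta\in\mathcal B$; call it $\alpha_0-\beta_0$. For $\alpha\in\mathcal A$ and $\beta\in\mathcal B$, $M$ reduces $\alpha-\beta$ if and only if $\alpha=\alpha_0$ or $\beta=\beta_0$.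

*Proof.* **Step 1: there is a bridge.** By Lemma 3 there is a path in $\mathcal F_d$ from $\mathcal A$ to $\mathcal B$ with steps in $\pm M$. Some step leads from an $\alpha\in\mathcal A$ to a $\beta\in\mathcal B$, so $\alpha-\beta\in\pm M$.

**Step 2: there is only one.** Two elements $\alpha,\alpha'$ of $\mathcal A$ differ by exchanging the two perfect matchings in some of the graphs $K_{2,2}$ on $L_{2i-1}\cup L_{2i}$. Exchange them one at a time. Each exchange changes the monomial by a monomial multiple of the quadric of a $4$-cycle. There are no edges inside layers, so this $4$-cycle is chordless, and its quadratic move lies in $\pm M$ by Lemma 4(i). Hence $x^{\alpha'}-x^{\alpha}$ lies in the ideal generated by such quadrics. The same holds for $\mathcal B$. Now suppose $M$ contained two distinct elements which up to sign are $\alpha-\beta$ and $\alpha'-\beta'$. Then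
$$x^{\alpha'}-x^{\beta'}=(x^{\alpha'}-x^{\alpha})+(x^{\alpha}-x^{\beta})+(x^{\beta}-x^{\beta'})$$
lies in the ideal generated by the first of the two and by quadrics of $M$. All points of $\mathcal F_d$ have norm $\tfrac12\bigl(4+4+2(2k+1)\bigr)=2k+5>2$, so the second element is not one of the quadrics. It is therefore redundant, which contradicts minimality.

**Step 3: pairs that contain an end of the bridge are reduced.** Let $z=\alpha-\beta$; by disjointness of supports $z^+=\alpha$, $z^-=\beta$. If $\alpha=\alpha_0$, use Lemma 2 with $m=\beta_0-\alpha_0$: here $m^-=\alpha_0=z^+$, and $m^+=\beta_0$ shares $t_1t_2$ with $z^-=\beta$. If $\beta=\beta_0$, use Lemma 2 for $-z$ with $m=\alpha_0-\beta_0$: here $m^-=\beta_0=z^-$, and $m^+=\alpha_0$ shares $s_1s_2$ with $z^+=\alpha$.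

**Step 4: all other pairs are not reduced.** Let $\alpha\ne\alpha_0$ and $\beta\ne\beta_0$, and let $m\in\pm M$ with $\alpha'=\alpha+m\ge0$. Then $\alpha'\in\mathcal F_d$. If $\alpha'\in\mathcal A$, its support is disjoint from that of $\beta$, so $\|\alpha'-\beta\|_1=|\alpha'|+|\beta|=|\alpha|+|\beta|=\|\alpha-\beta\|_1$ and nothing is gained. If $\alpha'\in\mathcal B$, then $\alpha-\alpha'=-m\in\pm M$ is a bridge. By uniqueness $\alpha-\alpha'=\pm(\alpha_0-\beta_0)$, and comparing positive parts gives $\alpha=\alpha_0$, since $\alpha\in\mathcal A$ and $\beta_0\in\mathcal B$. This is a contradiction. A step $\beta'=\beta+m$ from $\beta$ is treated in the same way: $\beta'\in\mathcal B$ leaves the distance to $\alpha$ unchanged, and $\beta'\in\mathcal A$ forces $\beta=\beta_0$. $\square$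

## The circuits of $A_{G_k}$

The goal of this section is to list all circuits, so that we can check that they are reduced.

The graph $H$ is bipartite by the parity of the layers, and $G_k[V(H)]=H$. The vertices $a$ and $c$ are cut vertices that separate $T_a$, $H$ and $T_c$. So every cycle of $G_k$ is $T_a$, $T_c$ or an even cycle of $H$. A path from $a$ to $c$ cannot enter $T_a$ or $T_c$ and come back, so it lies in $H$, and its length is even. For such a path $P=(p_0=a,p_1,\dots,p_{2\ell}=c)$ put
$$z_P^+=at_1+at_2+2\sum_{i=1}^{\ell}p_{2i-1}p_{2i}+s_1s_2,\qquad z_P^-=t_1t_2+2\sum_{i=1}^{\ell}p_{2i-2}p_{2i-1}+cs_1+cs_2.\tag{2}$$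
The vector $z_P=z_P^+-z_P^-$ is a move. At $a$ the entries sum to $1+1-2=0$, at each $t_i$ to $1-1$, at each inner vertex of $P$ to $2-2$, at $c$ to $2-1-1$, at each $s_i$ to $1-1$.

**Lemma 10.** Every circuit of $A_{G_k}$ is, up to sign, $z_C$ for an even cycle $C$ of $H$, or $z_P$ for a path $P$ from $a$ to $c$.

*Proof.* Let $g$ be a circuit that is not $\pm z_C$ for an even cycle. By Lemma 6 the support graph $S$ is connected and contains at least two cycles, all odd. The only odd cycles of $G_k$ are $T_a$ and $T_c$, so $S$ contains both, and by connectedness it contains a path $P$ from $a$ to $c$. Then $\operatorname{supp}z_P\subseteq\operatorname{supp}g$, and the entries of $z_P$ have greatest common divisor $1$. By Lemma 6(ii), $g=\pm z_P$. $\square$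

A *chord* of a path $(p_0,\dots,p_r)$ is an edge $p_ip_j$ with $j-i\ge2$. The next lemma shows that chordless paths give fibers with all layers concentrated.

**Lemma 11.** A chordless path from $a$ to $c$ in $H$ meets every layer exactly once, in the order $L_0,L_1,\dots,L_{2k+2}$.

*Proof.* The layer index changes by $\pm1$ at each step. Suppose it decreases somewhere, for the first time from $p_i$ to $p_{i+1}$. Then $i\ge1$, $p_j\in L_j$ for $j\le i$, and $p_{i+1}\in L_{i-1}$. If $i=1$, then $p_2\in L_0$, so $p_2=a=p_0$, which is impossible on a path. If $i\ge2$, then $p_{i-2}\in L_{i-2}$ is adjacent to $p_{i+1}\in L_{i-1}$, and $p_{i-2}p_{i+1}$ is a chord: a contradiction. So the index always increases. $\square$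

If a path has a chord, the chord gives a reducing step. We state this for any move that carries the sign pattern of the path, because we need it twice.

**Lemma 12.** Let $M$ be a Markov basis of $I_{G_k}$. Let $P$ be a path from $a$ to $c$ that has a chord, and $z$ a move whose support contains the edges of $P$ with signs alternating along $P$. Then $M$ reduces $z$.

*Proof.* Choose a chord $f=p_ip_j$, $i<j$, with $j-i$ minimal, and let $Q=(p_i,\dots,p_j)$. As $H$ is bipartite, $j-i$ is odd, hence at least $3$. A chord of the cycle $D=Q\cup f$ would be an edge $p_rp_s$ with $i\le r<s\le j$, $s-r\ge2$ and $(r,s)\ne(i,j)$, that is, a chord of $P$ with $s-r<j-i$; there is none. So $D$ is chordless, and Lemma 4(ii) applies. $\square$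

## Proof of Theorem 1

Let $M$ be a minimal Markov basis of $I_{G_k}$.

**Step 1: $M$ reduces every circuit.** By Lemma 10 we must treat $z_C$ and $z_P$.

Let $C$ be an even cycle of $H$. The graph $G_k[V(C)]$ is a subgraph of $H$, hence bipartite, and Lemma 4(iii) applies.

Let $P$ be a chordless path from $a$ to $c$. By Lemma 11 it meets each layer once, so by (2) the degree vector of $z_P^+$ satisfies (1) with all layers $L_1,\dots,L_{2k+1}$ concentrated. By Lemma 8, $|\mathcal A|=|\mathcal B|=1$. The fiber is $\{z_P^+,z_P^-\}$, so $z_P\in\pm M$ by Lemma 3, and $M$ reduces $z_P$ by Lemma 2.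

Let $P$ be a path from $a$ to $c$ with a chord. The signs of $z_P$ alternate along $P$, so $M$ reduces $z_P$ by Lemma 12.

**Step 2: $M$ is not distance-reducing.** Let $b$ be the degree vector with $b(a)=b(c)=2$ and $b(x)=1$ at all other vertices. It satisfies (1) with all layers split, so $|\mathcal A|=|\mathcal B|=2^k\ge2$ by Lemma 8. By Lemma 9 the moves $\alpha-\beta$ with $\alpha\in\mathcal A\setminus\{\alpha_0\}$, $\beta\in\mathcal B\setminus\{\beta_0\}$ are not reduced by $M$, and there are $(2^k-1)^2\ge1$ of them.

**Step 3: these moves are primitive.** Suppose $\alpha-\beta=z'+z''$ is a conformal sum of nonzero moves, so $\alpha=z'^++z''^+$ and $\beta=z'^-+z''^-$. Since $A_{G_k}z'^-=A_{G_k}z'^+$, the vector $z'^-+z''^+$ has the same degrees as $z'^++z''^+=\alpha$, so it lies in $\mathcal F_b$. Here $z'^-\ne0$ because $|z'^-|=|z'^+|$ and $z'\neq0$, and likewise $z''^+\ne0$. So the support of this point of $\mathcal F_b$ meets both $\operatorname{supp}\beta$ and $\operatorname{supp}\alpha$. By Lemma 8 a point of $\mathcal A$ has support disjoint from $\operatorname{supp}\beta$, and a point of $\mathcal B$ has support disjoint from $\operatorname{supp}\alpha$. This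 is a contradiction. $\square$

For $k=1$ the fiber $\mathcal F_b$ has four points. The set $\mathcal A$ has one point for each perfect matching between $L_1$ and $L_2$, and $\mathcal B$ one for each perfect matching between $L_2$ and $L_3$. The symmetry $u_1\leftrightarrow u_2$ exchanges the points of $\mathcal A$ and fixes those of $\mathcal B$, and $y_1\leftrightarrow y_2$ does the opposite. So up to these symmetries the bridge in $M$ is
$$(at_1)(at_2)(u_1v_1)(u_2v_2)(y_1c)(y_2c)(s_1s_2)-(t_1t_2)(au_1)(au_2)(v_1y_1)(v_2y_2)(cs_1)(cs_2),$$
and then $M$ does not reduce the distance of
$$(at_1)(at_2)(u_1v_2)(u_2v_1)(y_1c)(y_2c)(s_1s_2)-(t_1t_2)(au_1)(au_2)(v_1y_2)(v_2y_1)(cs_1)(cs_2).$$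
The two ends are at distance $14$. A walk from one to the other starts with a quadratic exchange, and after this first step the distance is still $14$.

## Proof of Theorem 2: flows from $a$ to $c$ in $G_1$

Let $k=1$ and let $M$ be a minimal Markov basis of $I_{G_1}$. Let $z\ne0$ be a move that $M$ does not reduce. We show that $z$ is, up to sign, the move found above.

**Step 1: $z$ on the triangles.** We show that one integer describes $z$ there. The equations at $t_i$ and $s_i$ give $z_{at_1}=z_{at_2}=-z_{t_1t_2}$ and $z_{cs_1}=z_{cs_2}=-z_{s_1s_2}$. So the $H$-edges at $a$ have sum $2z_{t_1t_2}$, those at $c$ have sum $2z_{s_1s_2}$, and at every other vertex of $H$ the sum is $0$. The total of $z$ over the edges of $H$ can be computed from the vertices in even layers, which gives $2z_{t_1t_2}+2z_{s_1s_2}$, or from the vertices in odd layers, which gives $0$. Hence $z_{s_1s_2}=-z_{t_1t_2}=:r$. Replacing $z$ by $-z$ we may assume $r\ge0$.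

**Step 2: $z$ as a flow.** We turn $z|_H$ into a flow in order to decompose it without cancellation. Orient each edge $e$ of $H$ with $z_e>0$ from its odd-layer end to its even-layer end, and each edge with $z_e<0$ the other way, and let it carry $|z_e|$ units. At a vertex in an odd layer, outflow minus inflow is the sum of $z$ on its $H$-edges, which is $0$. At a vertex in an even layer, inflow minus outflow is this sum: it is $-2r$ at $a$, $2r$ at $c$ and $0$ elsewhere. So this is an integral flow of value $2r$ from $a$ to $c$.

We recall flow decomposition: such a flow is a sum of $2r$ simple directed paths from $a$ to $c$ and some directed cycles, each with one unit. Argue by induction on the total flow. If the arcs with positive flow contain a directed cycle, subtract one unit along it. If not, and the value is positive, $a$ has an outgoing arc with positive flow; walk along positive arcs. Every vertex that we enter, other than $c$, has at least as much outflow as inflow, so we can go on. No vertex repeats, so the walk ends, and it ends at $c$. Subtract one unit along this path; the value drops by one. Finally, a nonzero flow of value $0$ is conserved at every vertex,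 so a walk along positive arcs never gets stuck and closes up to a directed cycle.

For a directed path or cycle $X$ of $H$ let $\phi_X$ have entry $+1$ on edges traversed from odd to even layers, $-1$ on edges traversed from even to odd layers, and $0$ elsewhere. Each edge has only one direction in the flow, so the decomposition is conformal:
$$z=r\,\theta+\sum_{i=1}^{2r}\phi_{P_i}+\sum_j\phi_{C_j},\qquad \theta=at_1+at_2-t_1t_2+s_1s_2-cs_1-cs_2.\tag{3}$$
The entries of $\phi_X$ alternate along $X$. For a directed cycle $C$ this gives $\phi_C=\pm z_C$. For a path $P$ from $a$ to $c$, comparison with (2) gives $\theta+2\phi_P=z_P$.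

**Step 3: no cycles occur.** If some $C_j$ occurred, $\pm z_{C_j}$ would be a conformal summand of $z$ that is reduced by Lemma 4(iii), since $G_1[V(C_j)]\subseteq H$ is bipartite. By Lemma 1, $M$ would reduce $z$, a contradiction. So there are no cycles, and $r\ge1$ because $z\ne0$.

**Step 4: pairs of paths.** For $i\ne j$ put $z_{ij}=\theta+\phi_{P_i}+\phi_{P_j}=\tfrac12(z_{P_i}+z_{P_j})$. This is a move and a conformal summand of $z$ by (3), since $r\ge1$. By Lemma 1, $M$ does not reduce $z_{ij}$. We draw three conclusions.

First, $P_i\ne P_j$. Otherwise $z_{ij}=z_{P_i}$, and Step 1 of the proof of Theorem 1 shows that $M$ reduces $z_P$ for every path $P$ from $a$ to $c$.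

Second, $P_i$ is chordless, and so is $P_j$ by symmetry. The sum $\theta+\phi_{P_i}+\phi_{P_j}$ is conformal, so $z_{ij}$ has on the edges of $P_i$ the signs of $\phi_{P_i}$, which alternate. If $P_i$ had a chord, Lemma 12 would show that $M$ reduces $z_{ij}$. By Lemma 11, $P_i$ and $P_j$ each meet every layer exactly once.

Third, $P_i$ and $P_j$ share no vertex other than $a,c$. The degree vector $d$ of $z_{ij}^+$ has $d(a)=2$ (from $at_1,at_2$), $d(c)=2$ (one from each path), $d(t_i)=d(s_i)=1$, and each of $L_1,L_2,L_3$ has total degree $2$, one from each path. So (1) holds. As $z_{ij}^+$ contains $at_1$ and $z_{ij}^-$ contains $t_1t_2$, we have $z_{ij}=\alpha-\beta$ with $\alpha\in\mathcal A$, $\beta\in\mathcal B$. If the paths share a vertex of $L_1$, $L_2$ or $L_3$, that layer is concentrated. By Lemma 8 with $k=1$, this gives $|\mathcal A|=1$ if the layer is $L_1$ or $L_2$, and $|\mathcal B|=1$ if it is $L_2$ or $L_3$. So $\alpha=\alpha_0$ or $\beta=\beta_0$, and $M$ reduces $z_{ij}$ by Lemma 9: a contradiction.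

**Step 5: conclusion.** The $2r\ge2$ paths $P_1,\dots,P_{2r}$ are pairwise disjoint except for $a,c$, and each uses a vertex of $L_1$. Since $|L_1|=2$, we get $2r=2$, and $z=z_{12}=\alpha-\beta$ with all layers split. So $\alpha,\beta$ lie in the fiber $\mathcal F_b$ of the proof of Theorem 1, where $|\mathcal A|=|\mathcal B|=2$. As $M$ does not reduce $z$, Lemma 9 gives $\alpha\ne\alpha_0$ and $\beta\ne\beta_0$, which leaves exactly one possibility; call it $z_0$. Conversely, $z_0$ is not reduced by $M$, again by Lemma 9. Finally, $M\cup\{z_0\}$ reduces $z_0$ by Lemma 2, and it reduces every other nonzero move because $M$ does (for $-z_0$ this is the same as for $z_0$). By Lemma 1 it is distance-reducing. $\square$
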